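# Cost divided by bias: linearised randomised query complexity bounds quantum query complexity

## Trees that never err, and the dual adversary value

Let $f\colon \mathrm{Dom}(f)\to\{0,1\}$ with $\mathrm{Dom}(f)\subseteq\{0,1\}^n$, $\mathrm{Dom}(f)\ne\emptyset$, be a possibly partial boolean function. We may read the bits of $x$ one at a time, and we pay for each bit read. Suppose a randomised algorithm computes $f$ only slightly better than a coin toss, but is also very cheap. Let us charge it, on each input, its expected cost divided by its advantage over guessing. Can this price ever be much smaller than the number of queries that a bounded-error quantum algorithm needs? The question was asked in the paper of Shalev Ben-David, Eric Blais, Mika Göös and Gilbert Maystre, "Randomised Composition and Small-Bias Minimax", arXiv:2208.12896 (2022). The answer is no, up to a universal constant, and the goal of these notes is a complete proof.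

We begin where there is no bias to worry about: the algorithm never errs. We need three notions.

**Decision trees.** A deterministic decision tree $D$ is a finite rooted binary tree. Each internal node $w$ carries an index $j(w)\in\{1,\dots,n\}$, the two edges below $w$ are labelled by the possible values $0,1$ of the bit $x_{j(w)}$, and each leaf carries an output in $\{0,1\}$. On input $x$ we follow a path from the root to a leaf. Write $P_D(x)$ for the set of internal nodes on this path, and $D(x)$ for the output. The number of queries on $x$ is $|P_D(x)|$.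

**Randomised algorithms.** A randomised algorithm $R$ is a probability distribution $\mu$ over decision trees, and $\mathrm{cost}(R,x)=\mathbb E_{D\sim\mu}|P_D(x)|$. If a tree repeats a query along a path, the second answer is already known, so the repeated node can be replaced by the subtree that this answer selects. Outputs do not change and costs do not increase. So we assume from now on that no tree repeats a query on a path. All trees then have depth at most $n$, there are finitely many of them, and $\mu$ is a distribution on a finite set.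

**The dual adversary value.** Let
$$A(f)=\min\ \max_{x\in\mathrm{Dom}(f)}\ \sum_{j=1}^n\|v_{x,j}\|^2\quad\text{subject to}\quad \sum_{j:\,x_j\neq y_j}\langle v_{x,j},v_{y,j}\rangle=1\ \text{ whenever } f(x)\neq f(y), \tag{1}$$
the minimum being over families of vectors $v_{x,j}$ ($x\in \mathrm{Dom}(f)$, $1\le j\le n$) in a real Hilbert space. The space may be infinite-dimensional: finitely many vectors span a finite-dimensional space, so nothing changes. There is no condition on pairs with $f(x)=f(y)$. For constant $f$ there is no condition at all, and $A(f)=0$.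

Two small examples. For $n=1$ and $f(x)=x$, the only constraint is $\langle v_{0,1},v_{1,1}\rangle=1$. The choice $v_{0,1}=v_{1,1}=1\in\mathbb R$ has value $1$, and Cauchy–Schwarz shows that one of the two norms is at least $1$. So $A(f)=1$. For $f=\mathrm{OR}_2$, take the tree that queries $x_1$ at its root $r$, outputs $1$ if $x_1=1$, and otherwise queries $x_2$ at a node $w$ and outputs $x_2$. Let $e_r,e_w$ be orthonormal, and put $v_{x,1}=e_r$ for all $x$, $v_{x,2}=e_w$ if $x_1=0$, and $v_{x,2}=0$ if $x_1=1$. For $x=00$ the three constraints are: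

- $y=01$: only $j=2$ differs, and $\langle e_w,e_w\rangle=1$;
- $y=10$: only $j=1$ differs, and $\langle e_r,e_r\rangle=1$;
- $y=11$: both differ, and $\langle e_r,e_r\rangle+\langle e_w,0\rangle=1$.

The value is $2$, the depth of the tree. The same works for every tree, and for every mixture of correct trees.

**Lemma A (no errors).** If every tree in the support of $R$ computes $f$ correctly on $\mathrm{Dom}(f)$, then $A(f)\le\max_x\mathrm{cost}(R,x)$.

*Proof.* Take orthonormal vectors $e_{D,w}$, one for each tree $D$ in the support and each internal node $w$ of $D$. Let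
$$v_{x,j}=\sum_{D}\ \sum_{w\in P_D(x),\ j(w)=j}\sqrt{\mu(D)}\;e_{D,w}.$$
For $f(x)\ne f(y)$, the left side of the constraint in (1) is
$$\sum_D\mu(D)\cdot\#\{w\in P_D(x)\cap P_D(y):\ x_{j(w)}\neq y_{j(w)}\}.$$
Fix $D$. Since $D$ is correct, $D(x)\ne D(y)$, so $x$ and $y$ reach different leaves. Their paths agree from the root down to one node, where the answers differ, and are disjoint below it. So the count is exactly $1$ for every $D$, and the sum is $\sum_D\mu(D)=1$. Moreover $\sum_j\|v_{x,j}\|^2=\sum_D\mu(D)|P_D(x)|=\mathrm{cost}(R,x)$. $\blacksquare$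

What changes when the trees may err? For a pair with $f(x)\neq f(y)$, a tree may send $x$ and $y$ to the same leaf, and then it contributes $0$. Or it may separate them and still give two equal outputs, or two wrong ones. The vectors above then produce $\Pr_D[D\text{ separates }x\text{ and }y]$, a number with no reason to be constant over the pairs, and which does not notice whether the outputs are right. And even if we bring in the outputs, the advantage of $R$ varies with the input. These are two separate difficulties, and we shall meet them in this order.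

## The ratio of cost to bias, and the theorem

**Bias and $\mathrm{LR}$.** For $x\in\mathrm{Dom}(f)$ let $\mathrm{bias}_f(R,x)=1-2\Pr[R(x)\neq f(x)]$. It is $1$ if $R$ never errs on $x$ and $0$ if $R$ tosses a fair coin. The linearised randomised query complexity is
$$\mathrm{LR}(f)=\min_R\ \max_{x\in\mathrm{Dom}(f)}\frac{\mathrm{cost}(R,x)}{\mathrm{bias}_f(R,x)},$$
where the ratio is $+\infty$ if $\mathrm{bias}_f(R,x)\le 0$. We shall always bound the ratio for each $R$ separately, so whether the minimum is attained plays no role. Querying everything shows $\mathrm{LR}(f)\le n$.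

*The smallest case.* Let $n=1$ and $f(x)=x$. Suppose $R$ makes its only possible query with probability $q$, and write $b(0),b(1)$ for its two biases. The difference $\Pr[R(0)=0]-\Pr[R(1)=0]$ equals $\tfrac12(b(0)+b(1))$, and it is at most $q$, because only trees that query can tell $0$ from $1$. So $b(0)+b(1)\le 2q$, some bias is at most $q=\mathrm{cost}$, and the maximal ratio is at least $1$. Hence $\mathrm{LR}(f)=1$. Notice the shape of the inequality: *the sum of two biases is bounded by twice the cost*.

*An algorithm with unequal biases.* For $\mathrm{OR}_2$, choose $i\in\{1,2\}$ uniformly and query $x_i$. If $x_i=1$, output $1$. If $x_i=0$, output $1$ with probability $\frac13$ and $0$ with probability $\frac23$. The cost is $1$ on every input. On $00$ the error probability is $\frac13$, so the bias is $\frac13$. On $01$ and $10$ the error probability is $\frac12\cdot\frac23=\frac13$, so the bias is again $\frac13$. On $11$ the bias is $1$. The ratios are $3,3,3,1$. (The deterministic tree above is better, with maximum $2$.) We keep this algorithm, called $G$, as a test case.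 As a distribution on trees, for each $i$ it has the tree "query $x_i$, output $x_i$" with probability $\frac13$ and the tree "query $x_i$, output $1$" with probability $\frac16$.

**Quantum query complexity.** $\mathrm Q(f)$ is the least number of queries of a quantum algorithm that errs with probability at most $1/3$ on every $x\in\mathrm{Dom}(f)$. We reach it through the general (negative-weight) adversary bound. For non-constant $f$,
$$\mathrm{Adv}^{\pm}(f)=\max_{\Gamma}\frac{\|\Gamma\|}{\max_j\|\Gamma\circ\Delta_j\|},$$
where $\Gamma\ne0$ runs over real symmetric matrices indexed by $\mathrm{Dom}(f)$ with $\Gamma[x,y]=0$ if $f(x)=f(y)$, where $\Delta_j[x,y]=1$ if $x_j\ne y_j$ and $0$ otherwise, $\circ$ is the entrywise product, and $\|\cdot\|$ is the spectral norm. For constant $f$ we put $\mathrm{Adv}^\pm(f)=0$. The program (1) is the semidefinite dual, and $A(f)=\mathrm{Adv}^\pm(f)$ (Reichardt).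

The inequality $\mathrm{Adv}^\pm(f)\le A(f)$ takes two lines. Scale $\Gamma$ so that $\max_j\|\Gamma\circ\Delta_j\|=1$, and let $\delta$ be a unit vector with $|\delta^{T}\Gamma\delta|=\|\Gamma\|$. For a real symmetric matrix $M$ and vectors $u_x$, working coordinate by coordinate, $|\sum_{x,y}M[x,y]\langle u_x,u_y\rangle|\le\|M\|\sum_x\|u_x\|^2$. Hence for feasible $v$
$$\|\Gamma\|=\Bigl|\sum_{x,y}\Gamma[x,y]\delta_x\delta_y\sum_{j:x_j\ne y_j}\langle v_{x,j},v_{y,j}\rangle\Bigr|\le\sum_j\|\Gamma\circ\Delta_j\|\sum_x\delta_x^2\|v_{x,j}\|^2\le\max_x\sum_j\|v_{x,j}\|^2 .$$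

The one deep ingredient is quoted.

**Fact** (B. Reichardt, "Reflections for quantum query algorithms", SODA 2011; also T. Lee, R. Mittal, B. Reichardt, R. Špalek, M. Szegedy, "Quantum query complexity of state conversion", FOCS 2011). *There is a universal constant $C$ with $\mathrm Q(f)\le C\,A(f)$ for all non-constant partial boolean $f$.*

The second paper uses two families of vectors $u,v'$ with $\sum_{j:x_j\ne y_j}\langle u_{x,j},v'_{y,j}\rangle=1-\delta_{f(x),f(y)}$ for *all* $x,y$. A solution of (1) gives one: let $e_0,e_1$ be orthonormal and put $u_{x,j}=v_{x,j}\otimes e_{f(x)}$ and $v'_{y,j}=v_{y,j}\otimes e_{1-f(y)}$. Norms are unchanged. The inner product acquires the factor $\langle e_{f(x)},e_{1-f(y)}\rangle$, which is $1$ if $f(x)\neq f(y)$ and $0$ otherwise. So either form may be used.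

**Theorem 1.** *For every partial boolean function $f$, $\mathrm{Adv}^\pm(f)\le\mathrm{LR}(f)$. Hence $\mathrm{LR}(f)\ge\frac1C\,\mathrm Q(f)$ with $C$ universal.*

If $f$ is constant, the tree with no queries and the right output has cost $0$ and bias $1$, so $\mathrm{LR}(f)=\mathrm Q(f)=\mathrm{Adv}^\pm(f)=0$. **From here on $f$ is non-constant.**

A tempting route to a weaker bound is amplification: repeat $R$ and take a majority vote. If all biases are at least $\beta$, the $k$ outputs, written as signs with $+1$ for a correct answer, have a sum of mean at least $k\beta$ and variance at most $k$. By Chebyshev the probability that this sum is $\le 0$ is at most $1/(k\beta^2)$, and $k=\lceil 3/\beta^2\rceil$ repetitions suffice. The expected cost becomes of order $\mathrm{cost}/\beta^2$, while the theorem speaks of $\mathrm{cost}/\beta$. One factor $1/\beta$ is lost in the vote. So instead of improving the algorithm, we shall turn $R$ directly, small bias and all, into a solution of (1).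

## Signed separation: a factorisation of the sum of two biases

Fix $R$ with finite maximal ratio. Write $b(x)=\mathrm{bias}_f(R,x)$ and $c(x)=\mathrm{cost}(R,x)$, so $b(x)>0$ on $\mathrm{Dom}(f)$. Encode outputs by signs: $\sigma_D(x)=(-1)^{D(x)}$ and $s(x)=\mathbb E_{D\sim\mu}\,\sigma_D(x)$.

**Step 1: turn the outputs into biases.** The purpose is to find, for a pair with $f(x)\ne f(y)$, a quantity that sees the outputs of $R$. The sign $(-1)^{D(x)+f(x)}$ is $+1$ if $D$ is right on $x$ and $-1$ if it is wrong. Its mean is $1-2\Pr[R(x)\ne f(x)]=b(x)$, so $s(x)=(-1)^{f(x)}b(x)$. Therefore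
$$f(x)=0,\ f(y)=1\ \Longrightarrow\ s(x)-s(y)=b(x)+b(y). \tag{2}$$

**Step 2: locate the difference at a single node.** The purpose is to write $s(x)-s(y)$ as a sum over queries on which $x$ and $y$ differ, since those are the only terms that (1) allows. For all $x,y$ and every tree $D$,
$$\sigma_D(x)-\sigma_D(y)=\sum_{\substack{w\in P_D(x)\cap P_D(y)\\ x_{j(w)}\ne y_{j(w)}}}\bigl(\sigma_D(x)-\sigma_D(y)\bigr). \tag{3}$$
Indeed, if $x$ and $y$ reach the same leaf, then they follow the same path and get the same answers, so the sum is empty, and the left side is $0$. If they reach different leaves, the paths agree from the root to a node $w$ where the answers differ and are disjoint afterwards. So exactly one $w$ contributes, and it contributes the left side.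

Compare with Lemma A: there each separating node counted $1$. Here it counts $\sigma_D(x)-\sigma_D(y)\in\{2,0,-2\}$. A tree that separates $x$ from $y$ and gets both wrong counts negatively.

**Step 3: write the difference as an inner product.** The term $\sigma_D(x)-\sigma_D(y)$ must become $\langle\text{something of }x,\ \text{something of }y\rangle$. Since $x$ and $y$ have different values of $f$, we may use different recipes on the two sides, and two coordinates suffice:
$$\bigl\langle(\sigma_D(x),1),\,(1,-\sigma_D(y))\bigr\rangle=\sigma_D(x)-\sigma_D(y).$$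
So for each $j$ define a vector whose blocks, indexed by the pairs $(D,w)$ with $j(w)=j$, lie in $\mathbb R^2$:
$$a_{x,j}=\bigoplus_{(D,w):\,j(w)=j}\sqrt{\mu(D)}\;\mathbf 1[w\in P_D(x)]\cdot\begin{cases}(\sigma_D(x),\,1)&\text{if } f(x)=0,\\ (1,\,-\sigma_D(x))&\text{if } f(x)=1.\end{cases}$$
Let $f(x)=0$ and $f(y)=1$. Then
$$\sum_{j:\,x_j\ne y_j}\langle a_{x,j},a_{y,j}\rangle=\sum_D\mu(D)\sum_{\substack{w\in P_D(x)\cap P_D(y)\\ x_{j(w)}\neq y_{j(w)}}}\bigl(\sigma_D(x)-\sigma_D(y)\bigr)=s(x)-s(y),$$
by (3), and with (2)
$$\sum_{j:\,x_j\neq y_j}\langle a_{x,j},a_{y,j}\rangle=b(x)+b(y). \tag{4}$$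
By symmetry of the inner product, (4) holds whenever $f(x)\ne f(y)$. Each block with $w\in P_D(x)$ has squared norm $2\mu(D)$, so
$$\sum_j\|a_{x,j}\|^2=\mathbb E_D\bigl[2|P_D(x)|\bigr]=2c(x). \tag{5}$$

*Check on $G$.* Take $x=00$, $y=01$. Only the trees that query $x_2$ separate them. The tree "output $x_2$" contributes $\frac13\cdot2$, the tree "output $1$" contributes $\frac16\cdot0$, and the total $\frac23$ is $b(00)+b(01)=\frac13+\frac13$. For $x=00$, $y=11$ every tree separates, and the total is $(\frac13+\frac13)\cdot2=\frac43=\frac13+1=b(00)+b(11)$.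

This settles the theorem when *all biases equal the same number $\beta>0$*. Put $v_{x,j}=a_{x,j}/\sqrt{2\beta}$. By (4) the constraints of (1) read $2\beta/(2\beta)=1$, and by (5) the value is $\max_x 2c(x)/(2\beta)=\max_x c(x)/\beta$. So the first difficulty, errors, is gone. The second remains.

## Where rescaling fails

When $b$ varies, the right side of (4) depends on the pair. It is natural to normalise each input by its own bias, $v_{x,j}=a_{x,j}/\sqrt{2b(x)}$. The sizes are exactly what we want, since $\sum_j\|v_{x,j}\|^2=2c(x)/(2b(x))=c(x)/b(x)$. But for $f(x)\neq f(y)$ the constraint becomes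
$$\sum_{j:\,x_j\ne y_j}\langle v_{x,j},v_{y,j}\rangle=\frac{b(x)+b(y)}{2\sqrt{b(x)b(y)}},$$
the arithmetic mean of the two biases over their geometric mean. It is at least $1$, with equality only when $b(x)=b(y)$. For $G$ and the pair $00,11$ it is $\frac{4/3}{2/\sqrt3}=\frac2{\sqrt3}\neq1$. Program (1), and with it the Fact, asks for *equality*. This is the exact point where rescaling stops.

Nor can we simply equalise the biases by adding noise. If $R$ is run with probability $\theta$ and a fair coin is output otherwise, every bias and every cost is multiplied by the same $\theta$, and the ratios $b(x)/b(y)$ are untouched.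

What is needed? Multiplying $a_{x,j}$ by a scalar $r_x$ multiplies the inner product for $(x,y)$ by $r_xr_y$, and $\frac1{b(x)+b(y)}$ is in general not of this form. Tensoring is more flexible: if $v_{x,j}=a_{x,j}\otimes g_x$ with vectors $g_x$, then $\langle v_{x,j},v_{y,j}\rangle=\langle a_{x,j},a_{y,j}\rangle\langle g_x,g_y\rangle$. So we look for vectors with
$$\langle g_x,g_y\rangle=\frac1{b(x)+b(y)}.$$
If this holds also for $x=y$, then $\|g_x\|^2=\frac1{2b(x)}$, which is precisely the price that rescaling paid. The question is now whether the matrix with entries $\frac1{b(x)+b(y)}$ is positive semidefinite. For two values $\alpha,\beta>0$ we can check it by hand: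
$$\det\begin{pmatrix}\frac1{2\alpha}&\frac1{\alpha+\beta}\\ \frac1{\alpha+\beta}&\frac1{2\beta}\end{pmatrix}=\frac1{4\alpha\beta}-\frac1{(\alpha+\beta)^2}=\frac{(\alpha-\beta)^2}{4\alpha\beta(\alpha+\beta)^2}\ \ge\ 0 .$$

## The Cauchy kernel as a Gram matrix

It is positive semidefinite in general, because $\frac1{\alpha+\beta}=\int_0^\infty e^{-\alpha t}e^{-\beta t}\,dt$ for $\alpha,\beta>0$. We state the consequence for arbitrary vectors satisfying (4), since it will be used again for quantum algorithms.

**Lemma B (division by the sum of the biases).** *Let $b(x)>0$ and $c(x)\ge0$ for $x\in\mathrm{Dom}(f)$, and let $a_{x,j}$ be vectors in a real Hilbert space that satisfy (4) whenever $f(x)=0$, $f(y)=1$, and $\sum_j\|a_{x,j}\|^2=2c(x)$ for all $x$. Then (1) has a feasible solution $(v_{x,j})$ with $\sum_j\|v_{x,j}\|^2=c(x)/b(x)$ for all $x$. In particular $A(f)\le\max_x c(x)/b(x)$.*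

*Proof.* Let $g_x\in L^2(0,\infty)$ be $g_x(t)=e^{-b(x)t}$. As $b(x)>0$, this is square integrable, and
$$\langle g_x,g_y\rangle=\int_0^\infty e^{-(b(x)+b(y))t}\,dt=\frac1{b(x)+b(y)},\qquad \|g_x\|^2=\frac1{2b(x)}. \tag{6}$$
Put $v_{x,j}=a_{x,j}\otimes g_x$. For $f(x)=0$, $f(y)=1$, the factor $\langle g_x,g_y\rangle$ does not depend on $j$, so by (4) and (6)
$$\sum_{j:\,x_j\ne y_j}\langle v_{x,j},v_{y,j}\rangle=\frac{b(x)+b(y)}{b(x)+b(y)}=1 .$$
The case $f(x)=1$, $f(y)=0$ follows by symmetry of the inner product. So $(v_{x,j})$ is feasible, and $\sum_j\|v_{x,j}\|^2=2c(x)\cdot\frac1{2b(x)}=c(x)/b(x)$. $\blacksquare$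

*Proof of Theorem 1.* For any $R$ with finite maximal ratio, the vectors $a_{x,j}$ of Step 3 satisfy (4) and (5). Lemma B gives $A(f)\le\max_x\mathrm{cost}(R,x)/\mathrm{bias}_f(R,x)$. Minimising over $R$, $\mathrm{Adv}^\pm(f)=A(f)\le\mathrm{LR}(f)$, and the Fact gives $\mathrm Q(f)\le C\,A(f)\le C\,\mathrm{LR}(f)$. $\blacksquare$

## Different weights on the two sides

The constraints of (1) only involve pairs with $f(x)\neq f(y)$, so there is one free scalar: what one side gains, the other may lose.

**Theorem 2.** *Let $f$ be non-constant. For every $R$ with finite maximal ratio, with $M_i=\max_{x\in f^{-1}(i)}\mathrm{cost}(R,x)/\mathrm{bias}_f(R,x)$, we have $\mathrm{Adv}^\pm(f)\le\sqrt{M_0M_1}$. Hence $\mathrm Q(f)\le C\min_R\sqrt{M_0M_1}$, the minimum being over such $R$.*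

*Proof.* Let $v_{x,j}$ be the solution that Lemma B produces from $R$. First we make sure that we may divide by $M_0$ and $M_1$. For $f(x)=0$, $f(y)=1$, feasibility and Cauchy–Schwarz give
$$1=\sum_{j:\,x_j\neq y_j}\langle v_{x,j},v_{y,j}\rangle\le\Bigl(\sum_j\|v_{x,j}\|^2\Bigr)^{1/2}\Bigl(\sum_j\|v_{y,j}\|^2\Bigr)^{1/2}\le\sqrt{M_0M_1},$$
so $M_0,M_1>0$. Now put $\lambda=(M_1/M_0)^{1/4}$, multiply $v_{x,j}$ by $\lambda$ if $f(x)=0$ and by $1/\lambda$ if $f(x)=1$. Each constraint involves one factor of each kind, so it is preserved. The maximum of $\sum_j\|v_{x,j}\|^2$ over $f^{-1}(0)$ becomes $\lambda^2M_0=\sqrt{M_0M_1}$, and over $f^{-1}(1)$ it becomes $\lambda^{-2}M_1=\sqrt{M_0M_1}$. So $A(f)\le\sqrt{M_0M_1}$; apply $A(f)=\mathrm{Adv}^\pm(f)$ and the Fact. $\blacksquare$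

## Parity attains the constant 1, and OR excludes a converse

**Proposition 3.** *For $f=\mathrm{PARITY}_n$, $\mathrm{Adv}^\pm(f)=\mathrm{LR}(f)=n$ for every $n\ge1$.* So the constant $1$ in Theorem 1 is optimal.

*Proof.* Querying everything gives $\mathrm{LR}(f)\le n$. For the lower bound, let $v$ be feasible for (1), and let $x^{i}$ be $x$ with bit $i$ flipped. Then $f(x)\ne f(x^i)$, and only index $i$ differs, so the constraint reads $\langle v_{x,i},v_{x^i,i}\rangle=1$. Sum over all $x\in\{0,1\}^n$ and all $i$:
$$n2^n=\sum_{x,i}\langle v_{x,i},v_{x^i,i}\rangle\le\sum_{x,i}\tfrac12\bigl(\|v_{x,i}\|^2+\|v_{x^i,i}\|^2\bigr)=\sum_x\sum_i\|v_{x,i}\|^2\le2^n\max_x\sum_i\|v_{x,i}\|^2 .$$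
The middle equality holds because $x\mapsto x^i$ is a bijection for each fixed $i$. So $n\le A(f)=\mathrm{Adv}^\pm(f)\le\mathrm{LR}(f)\le n$. $\blacksquare$

In the other direction we compare $\mathrm{LR}$ with a classical measure.

**Fractional block sensitivity.** For $B\subseteq\{1,\dots,n\}$ let $x^B$ be $x$ with the bits in $B$ flipped. A block $B$ is sensitive for $f$ at $x\in\mathrm{Dom}(f)$ if $x^B\in\mathrm{Dom}(f)$ and $f(x^B)\ne f(x)$. Let $\mathrm{fbs}(f,x)$ be the maximum of $\sum_Bw_B$ over weights $w_B\ge0$ on the sensitive blocks at $x$ with $\sum_{B\ni i}w_B\le1$ for each $i$, and $\mathrm{fbs}(f)=\max_x\mathrm{fbs}(f,x)$. For $\mathrm{OR}_n$ at $0^n$, every nonempty block is sensitive. Weight $1$ on each singleton gives $n$. One cannot do better, since $\sum_Bw_B\le\sum_B|B|w_B=\sum_i\sum_{B\ni i}w_B\le n$. So $\mathrm{fbs}(\mathrm{OR}_n,0^n)=n$.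

**Proposition 4.** *$\mathrm{LR}(f)\ge\frac12\mathrm{fbs}(f)$. In particular $n/2\le\mathrm{LR}(\mathrm{OR}_n)\le n$, while $\mathrm Q(\mathrm{OR}_n)=O(\sqrt n)$ (Grover). So $\mathrm{LR}=O(\mathrm Q)$ is false.*

*Proof.* Let $R$ have finite maximal ratio, with $b$ and $s$ as before, and let $B$ be a sensitive block at $x$. A tree that queries no index of $B$ on $x$ follows the same path on $x^B$ and gives the same output. For the other trees, $|\sigma_D(x)-\sigma_D(x^B)|\le2$. Using (2) and $b(x^B)>0$,
$$b(x)\le b(x)+b(x^B)=|s(x)-s(x^B)|\le2\Pr[R\text{ queries some } i\in B\text{ on }x]\le2\sum_{i\in B}\Pr[R\text{ queries } i\text{ on }x].$$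
Multiply by optimal weights $w_B$ for $\mathrm{fbs}(f,x)$, sum over $B$, and exchange the sums:
$$\mathrm{fbs}(f,x)\,b(x)\le2\sum_i\Pr[R\text{ queries } i\text{ on }x]\sum_{B\ni i}w_B\le2\sum_i\Pr[R\text{ queries } i\text{ on }x]=2\,\mathrm{cost}(R,x).$$
The last equality holds because no tree repeats a query. Hence the ratio at $x$ is at least $\frac12\mathrm{fbs}(f,x)$. Take $x$ with $\mathrm{fbs}(f,x)=\mathrm{fbs}(f)$. For $\mathrm{OR}_n$ use $x=0^n$. $\blacksquare$

## Quantum algorithms in place of trees

The division step, Lemma B, knows nothing about trees. It needs only a factorisation (4) of $b(x)+b(y)$. A quantum algorithm provides one too, if we measure its cost by the right query weight.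

**The model.** The query register has basis $|0\rangle,|1\rangle,\dots,|n\rangle$, and $O_x|j\rangle=(-1)^{x_j}|j\rangle$ with $x_0:=0$, so $j=0$ is a null query; $O_x$ is tensored with the identity on a finite-dimensional workspace. An algorithm is $U_x=V_TO_xV_{T-1}\cdots O_xV_0$ with unitaries $V_k$ independent of $x$, started in $|0\rangle$ (all registers zero). The output is read from one qubit, with Pauli operator $Z$ ($Z|0\rangle=|0\rangle$, $Z|1\rangle=-|1\rangle$ on that qubit), and $\mathrm{bias}_f(U,x)=1-2\Pr[U(x)\ne f(x)]$. The usual query $|j,\beta\rangle\mapsto|j,\beta\oplus x_j\rangle$ costs one query in this model: Hadamard gates on $\beta$ turn it into $|j,\beta\rangle\mapsto(-1)^{\beta x_j}|j,\beta\rangle$, and for this we write $0$ (if $\beta=0$) or $j$ (if $\beta=1$) into a fresh query register, apply $O_x$, and erase the register again.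

**Query weight and $\mathrm{LQ}$.** Let $W_x=U_x^\dagger ZU_x$: compute, apply the output phase, uncompute. It makes $2T$ queries. Let $\varphi_x^t$ be the state just before the $t$-th query when $W_x$ is applied to $|0\rangle$, and let $\Pi_j$ be the projection onto query index $j$. Define
$$q(U,x)=\sum_{t=1}^{2T}\sum_{j=1}^n\|\Pi_j\varphi_x^t\|^2,\qquad \mathrm{LQ}(f)=\inf_U\max_{x\in\mathrm{Dom}(f)}\frac{q(U,x)}{\mathrm{bias}_f(U,x)},$$
where the ratio is $+\infty$ if the bias is $\le0$. Null queries are free.

*Example.* Let $n=1$ and $f(x)=x$. Let $V_0$ prepare $(|0\rangle+|1\rangle)/\sqrt2$ in the query register, and let $V_1$ be the Hadamard gate, with the query register as output qubit. Then $U_x|0\rangle=|x\rangle$, with bias $1$. Before the first query the weight on $j=1$ is $\frac12$. The phase $Z$ gives $(-1)^x|x\rangle$, and $V_1^\dagger$ maps it to $\pm(|0\rangle+(-1)^x|1\rangle)/\sqrt2$, so before the second query the weight is again $\frac12$. Thus $q=1$ and $\mathrm{LQ}(f)\le1$.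

**Theorem 5.** *For every non-constant partial boolean $f$,*
$$\tfrac1C\,\mathrm Q(f)\ \le\ \mathrm{Adv}^\pm(f)\ \le\ \mathrm{LQ}(f)\ \le\ \min\{\mathrm{LR}(f),\,6\,\mathrm Q(f)\}.$$
*So $\mathrm{LQ}(f)=\Theta(\mathrm Q(f))$: in the quantum setting linearisation changes complexity only by a constant factor.*

The first inequality is the Fact together with $A(f)=\mathrm{Adv}^\pm(f)$. There are three more to prove.

**Part (i): $\mathrm{LQ}(f)\le6\,\mathrm Q(f)$.** This part compares with an ordinary bounded-error algorithm. Take an optimal one, with $T=\mathrm Q(f)$. For each $t$ we have $\sum_{j\ge1}\|\Pi_j\varphi_x^t\|^2\le1$, so $q(U,x)\le2\,\mathrm Q(f)$. The bias is at least $1-\frac23=\frac13$. The ratio is at most $6\,\mathrm Q(f)$.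

**Part (ii): $\mathrm{LQ}(f)\le\mathrm{LR}(f)$.** This part turns a randomised algorithm $R$ with finite maximal ratio into a quantum algorithm with $q(U,x)=\mathrm{cost}(R,x)$ and the same bias. We run $R$ coherently and ask each question with only half of the amplitude squared.

*The forward pass.* Prepare $\sum_D\sqrt{\mu(D)}\,|D\rangle$, and perform $T=n$ steps, the $k$-th one with a fresh history qubit in state $|0\rangle$. In a step, on the branch of $D$, let $h$ be the recorded history. If $D$ has halted, idle: leave $|0\rangle$ in the query register and $|0\rangle$ in the history qubit. Otherwise let $j$ be the next index that $D$ queries, which is determined by $D$ and $h$. Controlled on $(D,h)$, prepare $(|0\rangle+|j\rangle)/\sqrt2$ in the query register. After $O_x$ this is $(|0\rangle+(-1)^{x_j}|j\rangle)/\sqrt2$. The two possible states are orthogonal, so, controlled on $(D,h)$, there is a unitary on the query register and the fresh qubit with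
$$\tfrac1{\sqrt2}(|0\rangle+|j\rangle)\otimes|0\rangle\mapsto|0\rangle\otimes|0\rangle,\qquad \tfrac1{\sqrt2}(|0\rangle-|j\rangle)\otimes|0\rangle\mapsto|0\rangle\otimes|1\rangle .$$
It maps an orthonormal pair to an orthonormal pair, so it extends to a unitary. The query register is back at $|0\rangle$ and the qubit holds $x_j$. No tree has depth more than $n$, so after $n$ steps every branch has halted. Finally compute $D(x)$ from $D$ and the history into the output qubit. On the branch of $D$, of squared amplitude $\mu(D)$, the output qubit is $|D(x)\rangle$. So the measured output is distributed as $R(x)$, and the bias is that of $R$.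

*The weight.* In the $k$-th step, exactly the branches of trees with $|P_D(x)|\ge k$ make a real query, with weight $\frac12\mu(D)$ on an index $j\ge1$. The forward pass has total weight $\sum_D\frac12\mu(D)|P_D(x)|=\frac12\mathrm{cost}(R,x)$. At the end of it, $Z$ multiplies the branch of $D$ by $\sigma_D(x)$. Apart from the initial preparation of $\sum_D\sqrt{\mu(D)}|D\rangle$, all operations are controlled on $D$. So, up to the last query of the uncomputation, the backward pass retraces on each branch the states of the forward pass, multiplied by $\sigma_D(x)$. The state just before its $m$-th query is the forward state just after the $(n+1-m)$-th query, up to these signs. Neither the signs nor $O_x$, which is diagonal in $j$, change the numbers $\|\Pi_j\cdot\|^2$, because the branches are orthogonal. So the backward pass also has weight $\frac12\mathrm{cost}(R,x)$, and $q(U,x)=\mathrm{cost}(R,x)$. Now take the minimum over $R$.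

**Part (iii): $\mathrm{Adv}^\pm(f)\le\mathrm{LQ}(f)$.** This part produces the factorisation (4) from a quantum algorithm $U$ with $b(x):=\mathrm{bias}_f(U,x)>0$ on $\mathrm{Dom}(f)$; the uncomputation in $W_x$ is what makes the two sides of the inner product comparable.

*Biases as matrix entries.* Put
$$s(x)=\langle0|W_x|0\rangle=\langle0|U_x^\dagger ZU_x|0\rangle=\Pr[U(x)=0]-\Pr[U(x)=1]=(-1)^{f(x)}b(x).$$
So (2) holds again, now with this $s$.

*The symmetry of $W_x$.* We have $W_x=A_{2T}O_xA_{2T-1}O_x\cdots O_xA_0$, where $A_k=V_k$ for $k<T$, $A_T=V_T^\dagger ZV_T$, and $A_{2T-k}=V_k^\dagger$ for $k<T$. Thus $A_{2T-k}=A_k^\dagger$ for all $k$. For $1\le t\le2T$ split at the $t$-th query: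
$$W_x=L_t^xO_xR_t^x,\qquad R_t^x=A_{t-1}O_x\cdots O_xA_0,\qquad L_t^x=A_{2T}O_x\cdots O_xA_t ,$$
so that $\varphi_x^t=R_t^x|0\rangle$. Since $O_x^\dagger=O_x$,
$$(L_t^x)^\dagger=A_t^\dagger O_x\cdots O_xA_{2T}^\dagger=A_{2T-t}O_x\cdots O_xA_0=R_{2T+1-t}^x. \tag{7}$$

*Telescoping.* This replaces (3): it locates the difference between $x$ and $y$ at single queries. In $L_t^xO_xR_t^y$ the queries $t,\dots,2T$ are to $x$ and the earlier ones to $y$; in $L_t^xO_yR_t^y$ the queries $t+1,\dots,2T$ are to $x$ and the others to $y$. So the second expression for $t$ equals the first for $t+1$, and the sum of differences telescopes: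
$$W_x-W_y=\sum_{t=1}^{2T}L_t^x(O_x-O_y)R_t^y,\qquad O_x-O_y=2\sum_{j:\,x_j\ne y_j}(-1)^{x_j}\Pi_j .$$
Take the $\langle0|\cdot|0\rangle$ entry. By (7), $\langle0|L_t^x$ is the adjoint of $R_{2T+1-t}^x|0\rangle=\varphi_x^{2T+1-t}$, and $\Pi_j=\Pi_j^\dagger\Pi_j$, so
$$s(x)-s(y)=\sum_{j:\,x_j\neq y_j}\ \sum_{t=1}^{2T}2(-1)^{x_j}\bigl\langle\Pi_j\varphi_x^{2T+1-t},\,\Pi_j\varphi_y^t\bigr\rangle. \tag{8}$$

*The vectors.* Again the two values of $f$ get two recipes:
$$a_{x,j}=\sqrt2\,(-1)^{x_j}\bigoplus_{t=1}^{2T}\Pi_j\varphi_x^{2T+1-t}\ \text{ if } f(x)=0,\qquad a_{y,j}=\sqrt2\,\bigoplus_{t=1}^{2T}\Pi_j\varphi_y^{t}\ \text{ if } f(y)=1 .$$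
View the complex space as a real one with inner product $\mathrm{Re}\langle\cdot,\cdot\rangle$; norms do not change. For $f(x)=0$, $f(y)=1$, the sum $\sum_{j:x_j\ne y_j}\mathrm{Re}\langle a_{x,j},a_{y,j}\rangle$ is the real part of the right side of (8). Since $s$ is real, it equals $s(x)-s(y)=b(x)+b(y)$, which is (4). On both sides, $\sum_j\|a_{x,j}\|^2=2\sum_{t}\sum_{j\ge1}\|\Pi_j\varphi_x^t\|^2=2q(U,x)$, as reversing the order of $t$ does not change the sum. Lemma B with $c(x)=q(U,x)$ gives $A(f)\le\max_xq(U,x)/b(x)$. Taking the infimum over $U$ yields $\mathrm{Adv}^\pm(f)=A(f)\le\mathrm{LQ}(f)$. $\blacksquare$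

For the one-bit example this gives $1=A(f)\le\mathrm{LQ}(f)\le1$. In general Theorem 5 refines Theorem 1 to the chain $\mathrm{LR}(f)\ge\mathrm{LQ}(f)\ge\mathrm{Adv}^\pm(f)\ge\frac1C\mathrm Q(f)$, in which, by Proposition 4, the distance from $\mathrm{LR}(f)$ to $\mathrm{LQ}(f)$ can be of order $\sqrt n$ for $f=\mathrm{OR}_n$: there $\mathrm{LR}\ge n/2$, while $\mathrm{LQ}\le6\,\mathrm Q=O(\sqrt n)$, so the quotient is at least a constant times $\sqrt n$.
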